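\title{Rainbow cliques through every vertex, and a counterexample to a rainbow tiling conjecture}

\begin{abstract}
We determine, up to an additive constant depending only on $r$, the minimum color degree that forces every vertex of an edge-colored graph on $n$ vertices to lie in a rainbow $K_r$: it is $\bigl(1-\frac{1}{2r-3}\bigr)n+O_r(1)$ for every $r\ge 3$. For $r\ge 4$ this exceeds, by a linear amount, the bound $\bigl(1-\frac{r-1}{r^2-2}\bigr)n$ that was conjectured to force a perfect rainbow-$K_r$-tiling. The conjecture therefore fails for every $r\ge4$, and at the conjectured bound linearly many vertices may lie in no rainbow $K_r$ at all.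
\end{abstract}

\section{Introduction}\label{sec:intro}

All graphs are finite and simple. An \emph{edge-colored graph} is a graph $G$ together with an arbitrary assignment of a color $c(e)$ to each edge $e$; edges that share a vertex may have the same color. A subgraph is \emph{rainbow} if its edges have distinct colors. The \emph{color degree} $d^c(v)$ of a vertex $v$ is the number of distinct colors on edges incident to $v$, that is, the number of edges in a largest rainbow star centered at $v$. The \emph{minimum color degree} $\delta^c(G)$ is the minimum of $d^c(v)$ over all vertices $v$. A \emph{rainbow-$K_r$-tiling} is a collection of vertex-disjoint rainbow copies of $K_r$, and it is \emph{perfect} if it covers every vertex.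

How large must $\delta^c(G)$ be to force a perfect rainbow-$K_r$-tiling? The ordinary minimum degree $\delta(G)$ is the wrong parameter for such a question, because a monochromatic complete graph contains no rainbow triangle. The color degree is the natural substitute, and it contains the uncolored problem as a special case: if all edges have different colors, then $\delta^c(G)=\delta(G)$ and every $K_r$ is rainbow. The problem is posed by Lo and Williams~\cite{LW} in the following form.

\medskip
\noindent\textbf{Conjecture} (\cite{LW})\textbf{.}
\emph{For every integer $r\ge3$ there is an $n_0=n_0(r)$ such that the following holds for all $n\ge n_0$ with $n\equiv 0 \pmod r$. Every edge-colored graph $G$ on $n$ vertices with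
\[
\delta^c(G)\ge\Bigl(1-\frac{r-1}{r^2-2}\Bigr)n
\]
contains a perfect rainbow-$K_r$-tiling.}
\medskip

A perfect tiling requires, at the very least, that every single vertex lie in some copy of $K_r$. Without colors this requirement is not the one that matters. If $\delta(G)>\bigl(1-\frac1{r-1}\bigr)n$, then each vertex has fewer than $\frac{n}{r-1}$ non-neighbors (counting itself), so any $r-1$ or fewer vertices have a common neighbor, and every vertex extends greedily to a $K_r$. A perfect tiling needs more. Let $r$ divide $n$, take an independent set $I$ of $\frac nr+1$ vertices, and add all other edges. The minimum degree is $\bigl(1-\frac1r\bigr)n-1$, yet the $\frac nr$ cliques of a perfect tiling would each contain at most one vertex of $I$ and so could not cover $I$. Thus in uncolored graphs covering each vertex is cheaper, by a linear amount, than tiling, and one would guess that the same holds with colors. Since $r^2-2=(r-1)(r+1)-1$, the conjectured bound is $(1-\frac1\rho)n$ with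
\[
\rho=\frac{r^2-2}{r-1}=r+1-\frac1{r-1},
\]
so it lies between $(1-\frac1r)n$ and $(1-\frac1{r+1})n$, comfortably above the uncolored covering bound.

The guess is wrong: colors roughly double the denominator in the covering bound, from $r-1$ to $2r-3$, and this is enough to refute the Conjecture.

\begin{theorem}\label{thm:disproof}
Let $r\ge4$. For all sufficiently large $n$ there is an edge-colored graph $G$ on $n$ vertices with $\delta^c(G)\ge\bigl(1-\frac{r-1}{r^2-2}\bigr)n$ in which at least $\sigma_rn-3$ vertices lie in no rainbow $K_r$, where
\[
\sigma_r=\frac{r^2-5r+5}{(r^2-2)(2r-4)}>0 .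
\]
In particular $G$ has no perfect rainbow-$K_r$-tiling, and every rainbow-$K_r$-tiling of $G$ misses at least $\sigma_rn-3$ vertices.
\end{theorem}

So the Conjecture is false for every $r\ge 4$, and the conjectured bound does not even force a tiling that covers all but $o(n)$ vertices. The next two theorems locate the covering threshold.

\begin{theorem}\label{thm:lower}
Let $r\ge3$ and $n\ge(2r-3)(r-1)$. There is an edge-colored graph $G$ on $n$ vertices with $\delta^c(G)\ge\bigl(1-\frac1{2r-3}\bigr)n-(r-2)$ containing a vertex that lies in no rainbow $K_r$.
\end{theorem}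

\begin{theorem}\label{thm:upper}
Let $r\ge3$ and $C_r=(r-1)!\,(r-2)^{r-4}+1$. If $G$ is an edge-colored graph on $n$ vertices with $\delta^c(G)\ge\bigl(1-\frac1{2r-3}\bigr)n+C_r$, then every vertex of $G$ lies in a rainbow $K_r$.
\end{theorem}

Together they show that the minimum color degree forcing every vertex into a rainbow $K_r$ is $\bigl(1-\frac1{2r-3}\bigr)n+O_r(1)$, where $O_r(1)$ denotes a quantity bounded in terms of $r$ alone. This is to be compared with the conjectured bound:
\begin{equation}\label{eq:gap}
\frac{r-1}{r^2-2}-\frac1{2r-3}=\frac{(r-1)(2r-3)-(r^2-2)}{(r^2-2)(2r-3)}=\frac{r^2-5r+5}{(r^2-2)(2r-3)} .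
\end{equation}
The numerator equals $(r-1)(r-4)+1$, which is positive for $r\ge4$ and equals $-1$ for $r=3$. For $r=4$, for instance, the Conjecture asks for $\frac{11}{14}n$ while covering needs about $\frac45n$. Hence for $r\ge4$ any correct bound in a statement like the Conjecture must be at least $\bigl(1-\frac1{2r-3}\bigr)n-O_r(1)$.

For $r=3$ the order is reversed. The covering threshold is $\frac23n+O(1)$ and the conjectured bound is $\frac57n$, so for large $n$ no vertex outside all rainbow triangles can refute the case $r=3$. We do not decide that case, and we do not determine the perfect-tiling threshold for any $r$.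

Section~\ref{sec:construction} gives the construction behind Theorems~\ref{thm:disproof} and~\ref{thm:lower}. The proof of Theorem~\ref{thm:upper} occupies Sections~\ref{sec:link}--\ref{sec:finish}.

\section{Vertices in no rainbow clique}\label{sec:construction}

\subsection{Triangles}

We want a vertex $v$ in no rainbow triangle while all color degrees stay large. Let $A$ be the neighborhood of $v$ and give the edges $vx$, $x\in A$, distinct colors $\alpha_x$, so that $d^c(v)=|A|$. For an edge $xy$ inside $A$, the triangle $vxy$ fails to be rainbow exactly when $c(xy)\in\{\alpha_x,\alpha_y\}$. Without colors the only way to avoid a triangle through $v$ is to leave $A$ independent, and then each vertex of $A$ loses $|A|$ from its degree. With colors we may keep every edge inside $A$, provided that we color $xy$ with $\alpha_x$ or $\alpha_y$. Record the choice as an orientation: write $y\to x$ if $c(xy)=\alpha_x$. Such an edge is wasted at $x$, which sees $\alpha_x$ on $vx$ anyway, but it shows $y$ a color that $y$ sees on no other edge. So inside $A\cup\{v\}$ the vertex $y$ sees one more color than its out-degree.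

Recall that a \emph{tournament} is an orientation of a complete graph. On $m$ vertices its out-degrees sum to $\binom m2$, so the minimum out-degree is at most $\frac{m-1}2$. Equality is attained when $m=2a+1$ is odd: on $\mathbb Z_{2a+1}$ take the arcs $j\to j+i$ for $1\le i\le a$. The residues $\pm1,\dots,\pm a$ are the nonzero residues, each listed once, so every pair receives exactly one arc, and every vertex has out-degree $a$. We call a tournament on $2a+1$ vertices with all out-degrees equal to $a$ \emph{regular}. With a regular tournament on $A$, a vertex of $A$ loses only about $|A|/2$ colors. This halving is the whole gain over the uncolored case.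

\begin{example}\label{ex:triangle}
Let $a\ge1$ and $n=3a+2$. Take $v$, a set $A$ of $2a+1$ vertices carrying a regular tournament colored as above, and a set $W$ of $a$ further vertices. Join each vertex of $W$ to every vertex except $v$, and give each of these edges a color used nowhere else. Then $v$ sees $2a+1$ colors. A vertex $x\in A$ sees $\alpha_x$, the $a$ colors $\alpha_y$ with $x\to y$, and $a$ colors on its edges to $W$, which again makes $2a+1$. A vertex of $W$ sees $n-2=3a\ge2a+1$ colors. Hence $\delta^c(G)=2a+1=\frac{2n-1}3$, and $v$ lies in no rainbow triangle. Figure~\ref{fig:five} shows the case $a=1$.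
\end{example}

\begin{figure}[ht]
\centering
\begin{tikzpicture}[scale=0.95, every node/.style={font=\small},
  vx/.style={circle,draw,fill=white,inner sep=1.5pt,minimum size=15pt},
  lb/.style={fill=white,inner sep=1.5pt}]
\node[vx] (v) at (0,-0.2) {$v$};
\node[vx] (x0) at (0,1.6) {$0$};
\node[vx] (x1) at (-3,-1.2) {$1$};
\node[vx] (x2) at (3,-1.2) {$2$};
\node[vx] (w) at (0,3.3) {$w$};
\draw[thick,red] (v) -- node[lb] {$\alpha_0$} (x0);
\draw[thick,blue] (v) -- node[lb] {$\alpha_1$} (x1);
\draw[thick,green!50!black] (v) -- node[lb] {$\alpha_2$} (x2);
\draw[thick,->,blue] (x0) -- node[lb] {$\alpha_1$} (x1);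
\draw[thick,->,green!50!black] (x1) -- node[lb] {$\alpha_2$} (x2);
\draw[thick,->,red] (x2) -- node[lb] {$\alpha_0$} (x0);
\draw[dashed] (w) -- (x0);
\draw[dashed] (w) -- (x1);
\draw[dashed] (w) -- (x2);
\end{tikzpicture}
\caption{An edge-colored graph on five vertices in which every vertex sees three colors and $v$ lies in no rainbow triangle. Each arc $y\to x$ of the cyclic triangle has the same color $\alpha_x$ as the edge $vx$. The three dashed edges have three further colors, and $vw$ is not an edge.}
\label{fig:five}
\end{figure}

\subsection{The general construction}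

For a rainbow $K_r$ through $v$ we need $r-1$ neighbors of $v$, no two of which are joined by an arc of this kind. So we split the neighborhood into $r-2$ tournaments and color everything between them freely. Nothing prevents us from replacing $v$ by an independent set $S$ of identical copies, and this is how linearly many vertices stay uncovered.

\begin{lemma}\label{lem:construction}
Let $r\ge3$, $a\ge1$ and $s\ge1$ be integers with $s+(r-2)(2a+1)\le n$. There is an edge-colored graph $G$ on $n$ vertices with
\[
\delta^c(G)\ge\min\{(r-2)(2a+1),\ n-s-a\}
\]
and a set of $s$ vertices, none of which lies in a rainbow $K_r$.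
\end{lemma}

\begin{proof}
Partition the vertex set as $S\cup A_1\cup\dots\cup A_{r-2}\cup W$ with $|S|=s$ and $|A_i|=2a+1$ for all $i$. The hypothesis on $n$ makes this possible, and $W$ may be empty. Put $A=A_1\cup\dots\cup A_{r-2}$, fix a regular tournament on each $A_i$, and take distinct colors $\alpha_x$ for $x\in A$. The edges of $G$ are the following.
\begin{itemize}
\item All pairs $vx$ with $v\in S$ and $x\in A$, colored $\alpha_x$.
\item All pairs inside each $A_i$; if $y\to x$ in the tournament, then $yx$ is colored $\alpha_x$.
\item All pairs inside $W$, between $W$ and $A$, and between $A_i$ and $A_j$ for $i\ne j$. Each of these edges has a \emph{private} color, used on no other edge.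
\end{itemize}
There are no edges inside $S$ and none between $S$ and $W$.

A vertex of $S$ sees the $(r-2)(2a+1)$ colors $\alpha_x$, $x\in A$. A vertex $x\in A_i$ is joined by private colors to the $n-s-(2a+1)$ vertices outside $S\cup A_i$, it sees the $a$ colors $\alpha_y$ with $x\to y$, and it sees $\alpha_x$ on its edges to $S$. Its color degree is $n-s-(2a+1)+a+1=n-s-a$. A vertex of $W$ is joined by private colors to all other vertices outside $S$, so it sees $n-s-1\ge n-s-a$ colors; here we use $a\ge1$.

Suppose that a copy of $K_r$ contains $v\in S$. Its other $r-1$ vertices are neighbors of $v$, so they lie in the $r-2$ sets $A_i$, and two of them, say $x$ and $y$ with $y\to x$, lie in the same $A_i$. The edges $yx$ and $vx$ both have color $\alpha_x$, so the copy is not rainbow.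
\end{proof}

The two terms of the minimum pull against each other: $S$ wants $a$ large and $A$ wants $a$ small. To reach color degree $D$ we need about $a\ge\frac{D}{2r-4}$ and $s\le n-D-a$, so the number of uncovered vertices can be about
\begin{equation}\label{eq:tradeoff}
n-\frac{2r-3}{2r-4}\,D ,
\end{equation}
and this is positive until $D$ reaches $\frac{2r-4}{2r-3}n$. The set $W$ is what makes the balance possible: it takes up the vertices that $S$ does not need as neighbors, and so keeps the tournaments small. With $s=1$ and $W$ empty we would have $a\approx\frac n{2r-4}$ and color degree only about $\bigl(1-\frac1{2r-4}\bigr)n$.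

\begin{example}\label{ex:four}
Let $r=4$, $n=56t$, $s=t$ and $a=11t$ with $t\ge1$. Then $s+2(2a+1)=45t+2\le56t$, and Lemma~\ref{lem:construction} gives $\delta^c(G)\ge\min\{44t+2,\,44t\}=44t=\frac{11}{14}n$, which is the conjectured bound for $r=4$. Since $4$ divides $n$ and $t$ vertices lie in no rainbow $K_4$, these graphs already disprove the Conjecture. Note that $t=\sigma_4n$, as $\sigma_4=\frac1{56}$.
\end{example}

The proofs of Theorems~\ref{thm:lower} and~\ref{thm:disproof} consist of choosing integers $a$ and $s$ near the values suggested by~\eqref{eq:tradeoff}.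

\begin{proof}[Proof of Theorem~\ref{thm:lower}]
Let $s=1$ and $a=\lfloor\frac n{2r-3}\rfloor$. The hypothesis $\frac n{2r-3}\ge r-1$ gives $a\ge1$ and
\[
(r-2)(2a+1)\le\frac{2r-4}{2r-3}\,n+r-2=n-\frac n{2r-3}+r-2\le n-1 ,
\]
so Lemma~\ref{lem:construction} applies; this is the only use of the lower bound on $n$. It remains to bound the two terms of the minimum. First, $n-1-a\ge\bigl(1-\frac1{2r-3}\bigr)n-1$, and $1\le r-2$. Second, $a\ge\frac{n-(2r-4)}{2r-3}$, so $2a+1\ge\frac{2n-2r+5}{2r-3}$ and
\[
(r-2)(2a+1)\ge\frac{2r-4}{2r-3}\,n-\frac{(r-2)(2r-5)}{2r-3}\ge\Bigl(1-\frac1{2r-3}\Bigr)n-(r-2).\qedhere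
\]
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:disproof}]
Let $\beta=1-\frac{r-1}{r^2-2}=\frac{r^2-r-1}{r^2-2}$ and put
\[
D=\lceil\beta n\rceil,\qquad a=\Bigl\lceil\frac D{2r-4}\Bigr\rceil,\qquad s=n-D-a .
\]
We first bound $s$. We have $a<\frac D{2r-4}+1$, $D<\beta n+1$, and $\frac{2r-3}{2r-4}\le\frac54$ for $r\ge4$. Therefore
\[
s>n-\frac{2r-3}{2r-4}\,D-1>\Bigl(1-\frac{2r-3}{2r-4}\,\beta\Bigr)n-\frac54-1>\Bigl(1-\frac{2r-3}{2r-4}\,\beta\Bigr)n-3 .
\]
The coefficient of $n$ is $\sigma_r$, because
\[
(r^2-2)(2r-4)-(r^2-r-1)(2r-3)=(2r^3-4r^2-4r+8)-(2r^3-5r^2+r+3)=r^2-5r+5 .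
\]
This polynomial is positive for $r\ge4$, as noted after~\eqref{eq:gap}. Hence $\sigma_r>0$, and $s>\sigma_rn-3\ge1$ for large $n$.

Next, $a\ge3r-6$ for large $n$, and then
\[
(r-2)(2a+1)=(2r-4)a+(r-2)<D+(2r-4)+(r-2)=D+3r-6\le D+a=n-s .
\]
So Lemma~\ref{lem:construction} applies. Since $(r-2)(2a+1)\ge(2r-4)a\ge D$ and $n-s-a=D$, the resulting graph has $\delta^c(G)\ge D\ge\beta n$, and $s\ge\sigma_rn-3$ of its vertices lie in no rainbow $K_r$. Every rainbow-$K_r$-tiling misses these vertices, and there is at least one of them. No divisibility condition on $n$ was used, so the graphs exist in particular for all large multiples of $r$.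
\end{proof}

The hypothesis $r\ge4$ is essential exactly at $\sigma_r>0$. For $r=3$ the same formula gives $-\frac1{14}$, so $s$ would be negative.

\section{The link of a vertex}\label{sec:link}

We turn to Theorem~\ref{thm:upper}. Fix a vertex $v$; we look for $r-1$ neighbors of $v$ that complete a rainbow $K_r$. Two edges of a clique can clash in two ways: they share a vertex, or they are disjoint. Clashes of the first kind can be widespread, as in Lemma~\ref{lem:construction}, where every pair inside $A_i$ produces one. The color degree condition is the tool against them, since it hands each vertex a large rainbow star. Our first step is to pass to a subgraph of the neighborhood of $v$ in which no two incident edges clash, keeping as many edges as possible. The difficulty is that an edge $xy$ may belong to the rainbow star chosen at $x$ and not to the one chosen at $y$. We keep only the edges chosen at both ends and count how many survive.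

\begin{lemma}\label{lem:link}
Let $G$ be an edge-colored graph on $n$ vertices with $d=\delta^c(G)\ge1$, and let $v$ be a vertex. There are a set $L$ of $d$ neighbors of $v$ and a subgraph $H$ of $G$ with vertex set $L$ such that, with $\varphi(x)=c(vx)$ for $x\in L$,
\begin{enumerate}
\item[(a)] the colors $\varphi(x)$, $x\in L$, are distinct;
\item[(b)] $c(xy)\notin\{\varphi(x),\varphi(y)\}$ for every edge $xy$ of $H$;
\item[(c)] edges of $H$ that share a vertex have distinct colors;
\item[(d)] $e(H)\ge d(2d-n)-\binom d2$.
\end{enumerate}
\end{lemma}

\begin{proof}
Choose $d$ colors at $v$ and one edge at $v$ of each of them, and let $L$ be the set of the other endpoints. Then (a) holds.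

Let $x\in L$. At least $d-1$ colors other than $\varphi(x)$ appear at $x$. None of them appears on $xv$, and at most $n-d-1$ of them appear on edges from $x$ to the $n-d-1$ vertices outside $L\cup\{v\}$. So at least $(d-1)-(n-d-1)=2d-n$ colors other than $\varphi(x)$ appear on edges from $x$ to $L$. Choose one such edge for each of these colors, and let $O(x)\subseteq L$ be the set of the other endpoints. Then $|O(x)|\ge2d-n$, and the colors $c(xy)$, $y\in O(x)$, are distinct and different from $\varphi(x)$.

Let $xy$ be an edge of $H$ if and only if $y\in O(x)$ and $x\in O(y)$. An edge $xy$ of $H$ avoids $\varphi(x)$ because $y\in O(x)$ and avoids $\varphi(y)$ because $x\in O(y)$, which is (b). Two edges $xy$, $xz$ of $H$ have $y,z\in O(x)$, which gives (c). Finally, $\sum_{x\in L}|O(x)|$ counts ordered pairs $(x,y)$ with $y\in O(x)$. An unordered pair from $L$ is counted twice if it is an edge of $H$ and at most once otherwise. Hence $d(2d-n)\le\sum_x|O(x)|\le\binom d2+e(H)$, which is (d).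
\end{proof}

For triangles this lemma is the whole proof. By (a) and (b), every edge $xy$ of $H$ gives a rainbow triangle $vxy$, and (d) reads $e(H)\ge\frac d2(3d-2n+1)$. So $H$ has an edge as soon as $d\ge\frac23n$, which proves Theorem~\ref{thm:upper} for $r=3$ with room to spare, since $C_3=3$. In Example~\ref{ex:triangle} we have $3d-2n+1=0$, so for $n\equiv2\pmod3$ the bound $\frac23n$ cannot be lowered.

It is instructive to run the lemma on the graph of Lemma~\ref{lem:construction}, with $v\in S$. If $y\to x$ inside some $A_i$, then $c(xy)=\alpha_x=\varphi(x)$, so $y\notin O(x)$ and $xy$ is not an edge of $H$. Thus $H$ is $(r-2)$-partite and contains no $K_{r-1}$. The proof of Theorem~\ref{thm:upper} shows that once $d$ is slightly larger than the construction allows, $H$ has too many edges to be $(r-2)$-partite, or indeed to have few copies of $K_{r-1}$.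

For $r\ge4$ a single copy of $K_{r-1}$ in $H$ is not enough, because disjoint edges may still clash. For example, a triangle $xyz$ with $c(xy)=\varphi(z)$ and new colors on $xz$ and $yz$ satisfies (a)--(c), and $vxyz$ is not rainbow. But a clash between disjoint edges is a coincidence: it determines one vertex of the clique from the others, and so costs a factor $d$ in the count.

\begin{lemma}\label{lem:bad}
Let $v$, $L$, $H$ be as in Lemma~\ref{lem:link} and let $k\ge3$. At most $2d^{\,k-1}$ copies $K$ of $K_k$ in $H$ are such that the $K_{k+1}$ spanned by $V(K)\cup\{v\}$ in $G$ is not rainbow.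
\end{lemma}

\begin{proof}
Consider two edges of this $K_{k+1}$ with the same color. They are not both at $v$, by (a); they are not of the form $vx$, $xy$, by (b); and they are not incident edges of $K$, by (c). So one of the following holds.
\begin{enumerate}
\item[(i)] $c(xy)=c(zw)$ for disjoint edges $xy$, $zw$ of $K$ (which requires $k\ge4$).
\item[(ii)] $c(xy)=\varphi(z)$ for distinct vertices $x,y,z$ of $K$.
\end{enumerate}
In case (i), $w$ is determined by $x,y,z$: by (c), at most one edge of $H$ at $z$ has the color $c(xy)$. So $K$ can be recovered from the list of $x,y,z$ followed by the $k-4$ vertices of $K$ outside $\{x,y,z,w\}$. This is a list of $k-1$ elements of $L$, so there are at most $d^{\,k-1}$ copies of type (i). In case (ii), $z$ is determined by $x,y$: by (a), at most one vertex of $L$ has $\varphi$-value $c(xy)$. So $K$ can be recovered from the list of $x,y$ followed by the $k-3$ vertices outside $\{x,y,z\}$, and there are at most $d^{\,k-1}$ copies of type (ii).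
\end{proof}

It now suffices to find more than $2d^{\,r-2}$ copies of $K_{r-1}$ in $H$.

\section{Counting cliques just above the Tur\'an density}\label{sec:count}

Tur\'an's theorem says that a graph on $m$ vertices with more than $\bigl(1-\frac1{k-1}\bigr)\frac{m^2}2$ edges contains a $K_k$. We need a counting version, and it has to be sensitive to small excesses. Since Theorem~\ref{thm:upper} allows only a constant $C$ above the threshold for $d$, the graph $H$ will exceed the Tur\'an bound by only about $Cm$ edges, a number linear in $m$. Such an excess cannot give more than order $Cm^{k-1}$ cliques. To see this, let $k-1$ divide $m$, take the complete $(k-1)$-partite graph with equal parts, and add $Cm$ edges forming a bipartite graph inside one part (there is room when $m$ is large). Every $K_k$ consists of one added edge and one vertex from each of the other $k-2$ parts, so there are exactly $Cm\bigl(\frac m{k-1}\bigr)^{k-2}$ of them. This is the same order as the bound in Lemma~\ref{lem:bad}. We therefore need a lower bound of order $m^{k-1}$ whose constant grows with $C$, and the following inequality provides it.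

For a graph $H$ let $t_j$ be the number of copies of $K_j$ in $H$, so that $t_1=m$ and $t_2=e(H)$. Since $e(H)<\frac{m^2}2$, there is a unique real $\tau>0$ with
\begin{equation}\label{eq:tau}
e(H)=\Bigl(1-\frac1\tau\Bigr)\frac{m^2}2 .
\end{equation}
One may think of $\tau$ as an effective number of parts: a complete $p$-partite graph with equal parts has $\tau=p$.

\begin{lemma}[Moon--Moser]\label{lem:MM}
Let $H$ be a graph on $m\ge1$ vertices, let $k\ge2$, and let $\tau$ be given by~\eqref{eq:tau}. If $\tau>k-1$, then
\[
t_k\ge\frac{m^k}{k!}\prod_{j=1}^{k-1}\Bigl(1-\frac j\tau\Bigr).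
\]
\end{lemma}

\begin{proof}
A \emph{$j$-clique} is a set of $j$ pairwise adjacent vertices. For a clique $Q$ let $\nu(Q)$ be the number of vertices $u\notin Q$ such that $Q\cup\{u\}$ is a clique. Each $(j+1)$-clique contains $j+1$ cliques of size $j$, so
\begin{equation}\label{eq:nu}
\sum_{Q\text{ a $j$-clique}}\nu(Q)=(j+1)\,t_{j+1} .
\end{equation}

The plan is to bound the ratio $t_{j+1}/t_j$ from below in terms of $t_j/t_{j-1}$. Let $j\ge2$ and let $Q$ be a $j$-clique. The sum $\sum_P\nu(P)$ over the $(j-1)$-subsets $P$ of $Q$ counts pairs $(P,u)$ with $u\notin P$ and $P\cup\{u\}$ a clique. We sort the pairs by $u$. A vertex $u\in Q$ occurs only with $P=Q\setminus\{u\}$, hence once. Each of the $\nu(Q)$ vertices $u\notin Q$ adjacent to all of $Q$ occurs $j$ times. Any other vertex occurs at most once, because two distinct $(j-1)$-subsets of $Q$ have union $Q$. Therefore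
\[
\sum_{P\subset Q}\nu(P)\le j+j\,\nu(Q)+\bigl(m-j-\nu(Q)\bigr)=m+(j-1)\,\nu(Q).
\]
Sum this over all $j$-cliques $Q$. A $(j-1)$-clique $P$ lies in exactly $\nu(P)$ of them, so the left side becomes $\sum_P\nu(P)^2$ over all $(j-1)$-cliques $P$, and by~\eqref{eq:nu} the right side becomes $mt_j+(j^2-1)t_{j+1}$. The Cauchy--Schwarz inequality and~\eqref{eq:nu} give $t_{j-1}\sum_P\nu(P)^2\ge\bigl(\sum_P\nu(P)\bigr)^2=(jt_j)^2$. If $t_{j-1}$ and $t_j$ are positive, we may divide and obtain
\begin{equation}\label{eq:ratio}
\frac{t_{j+1}}{t_j}\ge\frac1{j^2-1}\Bigl(j^2\,\frac{t_j}{t_{j-1}}-m\Bigr).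
\end{equation}

We claim that $t_j>0$ and $\frac{t_{j+1}}{t_j}\ge\frac m{j+1}\bigl(1-\frac j\tau\bigr)$ for $1\le j\le k-1$. The right side is positive in this range because $\tau>k-1$. For $j=1$ we have $t_1=m>0$, and the inequality is the equality~\eqref{eq:tau}. Let $2\le j\le k-1$ and assume the claim for $j-1$. Then $t_{j-1}>0$ and $t_j>0$, and~\eqref{eq:ratio} gives
\[
\frac{t_{j+1}}{t_j}\ge\frac{1}{j^2-1}\Bigl(jm\Bigl(1-\frac{j-1}\tau\Bigr)-m\Bigr)=\frac{m(j-1)}{j^2-1}\Bigl(1-\frac j\tau\Bigr)=\frac m{j+1}\Bigl(1-\frac j\tau\Bigr).
\]
Multiplying these inequalities for $j=1,\dots,k-1$ and using $t_1=m$ proves the lemma.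
\end{proof}

The hypothesis $\tau>k-1$ keeps every $t_j$ positive, and it cannot be dropped. If $H$ has $m\ge3$ vertices and a single edge, then $1<\tau<2$, so for $k=4$ the product has one positive and two negative factors and is positive, while $t_4=0$. Note also that the lemma contains the form of Tur\'an's theorem quoted above, so we do not need that theorem separately.

\section{Proof of Theorem~\ref{thm:upper}}\label{sec:finish}

The case $r=3$ was settled after Lemma~\ref{lem:link}, so let $r\ge4$ and put $k=r-1\ge3$. Write $C=C_r$ and $d=\delta^c(G)$, so that $d\ge\frac{2r-4}{2r-3}n+C$, and note that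
\[
C>(r-1)!\,(r-2)^{r-4}=k!\,(k-1)^{k-3} .
\]
Fix a vertex $v$ and let $H$ be the graph on $d$ vertices given by Lemma~\ref{lem:link}.

\emph{The excess of $H$ over the Tur\'an bound.} By (d), $e(H)\ge d(2d-n)-\frac{d^2}2=d\bigl(\frac32d-n\bigr)$. Since $1-\frac1{k-1}=\frac{r-3}{r-2}$ and $\frac32-\frac{r-3}{2r-4}=\frac{2r-3}{2r-4}$,
\begin{equation}\label{eq:excess}
e(H)-\Bigl(1-\frac1{k-1}\Bigr)\frac{d^2}2\ \ge\ d\Bigl(\frac{2r-3}{2r-4}\,d-n\Bigr)\ \ge\ \frac{2r-3}{2r-4}\,Cd\ \ge\ Cd .
\end{equation}
This is the only place where the size of $d$ relative to $n$ is used. The bracket is the negative of the quantity~\eqref{eq:tradeoff}, which is why the upper and lower bounds meet.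

\emph{The number of cliques.} Define $\tau$ by~\eqref{eq:tau} with $m=d$. Dividing~\eqref{eq:excess} by $\frac{d^2}2$ gives $\frac1{k-1}-\frac1\tau\ge\frac{2C}d$. Hence $\tau>k-1$, so Lemma~\ref{lem:MM} applies, and multiplying by $k-1$ bounds the last factor of the product:
\[
1-\frac{k-1}\tau\ge\frac{2C(k-1)}d .
\]
The other $k-2$ factors are bounded away from zero: for $1\le j\le k-2$ we have $1-\frac j\tau\ge1-\frac j{k-1}\ge\frac1{k-1}$. Therefore
\[
t_k\ge\frac{d^{\,k}}{k!}\cdot\frac1{(k-1)^{k-2}}\cdot\frac{2C(k-1)}d=\frac{2C}{k!\,(k-1)^{k-3}}\,d^{\,k-1}>2d^{\,k-1} .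
\]

\emph{Conclusion.} By Lemma~\ref{lem:bad}, some copy $K$ of $K_{r-1}$ in $H$ is such that $V(K)\cup\{v\}$ spans a rainbow $K_r$. Since $v$ was arbitrary, every vertex of $G$ lies in a rainbow $K_r$. \qed

\begin{remark}
Any $C>0$ in~\eqref{eq:excess} gives $\tau>k-1$ and hence a copy of $K_{r-1}$ in $H$. The particular value of $C_r$ is used only in the last inequality, to outnumber the copies spoiled by a clash of disjoint edges.
\end{remark}

\begin{thebibliography}{1}

\bibitem{LW}
Allan Lo and Ella Williams,
\emph{Towards an edge-coloured Corr\'adi--Hajnal theorem},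
arXiv:2408.10651 (2024).

\end{thebibliography}
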